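\title{Pseudo-automorphisms of Calabi--Yau fiber spaces under \'etale Galois base change}

\begin{abstract}
Let $f\colon X\to S$ be a terminal Calabi--Yau fiber space and $T\to S$ a dominant \'etale Galois morphism. The pseudo-automorphisms of $X$ over $S$ and those of $X_T$ over $T$ act on relative divisor classes through groups $\Gamma_S\subset\Gamma_T$. We show that $\Gamma_S$ can have infinite index in $\Gamma_T$ however $T$ is shrunk: for a twist of $E\times E$ along the double cover of $\mathbb{C}^*$, a group of order two sits inside $\mathrm{PGL}_2(\mathbb{Z})$. The same failure occurs for every nontrivial finite \'etale Galois cover of smooth varieties, and for K3 fibers. In general, we prove that after shrinking $T$ the group $\Gamma_S$ has finite index in the centralizer of the Galois action in $\Gamma_T$. This gives an exact criterion, and a positive answer in relative dimension at most one and after a fixed \'etale base change.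
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

We work over $\mathbb{C}$. A \emph{Calabi--Yau fiber space} is a projective surjective morphism $f\colon X\to S$ of normal quasi-projective varieties with $f_*\mathcal{O}_X=\mathcal{O}_S$ and $K_X\sim_{\mathbb{R}}0/S$, that is, $K_X\sim_{\mathbb{R}}f^*\Delta$ for an $\mathbb{R}$-Cartier divisor $\Delta$ on $S$. It is \emph{terminal} if $X$ has terminal singularities (recalled in Section~\ref{sec:prelim}). A birational map is an \emph{isomorphism in codimension one} if it restricts to an isomorphism between open sets whose complements have codimension at least two. The birational maps $X\dashrightarrow X$ over $S$ with this property form the group $\mathrm{PsAut}(X/S)$ of \emph{pseudo-automorphisms}. We write $N^1(X/S)_{\mathbb{R}}$ for the real vector space of $\mathbb{R}$-Cartier divisors modulo numerical equivalence over $S$.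

A pseudo-automorphism $g$ permutes the prime divisors of $X$, so it acts on Weil divisors by pushforward $g_*$. To obtain an action on $N^1$ one needs the pushforward of an $\mathbb{R}$-Cartier divisor to be $\mathbb{R}$-Cartier. One therefore passes to a \emph{small $\mathbb{Q}$-factorization}: a projective birational morphism $\widetilde{X}\to X$ from a normal $\mathbb{Q}$-factorial variety that is an isomorphism in codimension one. The varieties $X$ and $\widetilde{X}$ have the same pseudo-automorphisms, and these act on $N^1(\widetilde{X}/S)_{\mathbb{R}}$ (Corollary~\ref{cor:intrinsic}).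

A \emph{dominant \'etale Galois morphism} is a dominant \'etale morphism $T\to S$ from an irreducible normal variety such that $K(T)/K(S)$ is a finite Galois extension. It need not be finite, and its restriction to a nonempty open subset $U\subset T$ is again a morphism of this kind. Put $X_U=X\times_SU$, and let $\widetilde{X}_U\to X_U$ denote a fixed choice of small $\mathbb{Q}$-factorization. Base change $g\mapsto g_U=g\times\mathrm{id}_U$ embeds $\mathrm{PsAut}(X/S)$ into $\mathrm{PsAut}(X_U/U)$, and we denote by
\[
\Gamma_S(U)\subset\Gamma_T(U)\subset\mathrm{GL}\bigl(N^1(\widetilde{X}_U/U)_{\mathbb{R}}\bigr)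
\]
the images of these two groups. We say that $(f,T\to S)$ has the \emph{finite index property} if $\Gamma_S(U)$ has finite index in $\Gamma_T(U)$ for some nonempty open $U\subset T$. The following question comes from Li and Zhao \cite{LZ}.

\begin{quote}
\emph{Does $(f,T\to S)$ have the finite index property for every terminal Calabi--Yau fiber space $f\colon X\to S$ and every dominant \'etale Galois morphism $T\to S$?}
\end{quote}

One allows $T$ to shrink in order to discard special fibers, which can contribute extra divisor classes (Example~\ref{ex:odp}); the base change homomorphism itself is defined without shrinking (Lemma~\ref{lem:basechange}). A positive answer would be useful for a simple reason. An \'etale base change often simplifies a family, and if a group acts on a set of divisor classes with finitely many orbits, then so does every subgroup of finite index.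

\subsection{Elliptic curves, and a product of two}\label{subsec:first}

Let $E$ be an elliptic curve, let $T=\mathbb{C}^*\to S=\mathbb{C}^*$ be $t\mapsto t^2$, and let $Y\to S$ be the quotient of $E\times T$ by the involution $(y,t)\mapsto(-y,-t)$. Then $Y_T\cong E\times T$, and every map that comes from $Y$ by base change commutes with the involution. The translation by a point $a\in E(\mathbb{C})$ is an automorphism of $E\times T$ over $T$, and it commutes with the involution only if $2a=0$. So $\mathrm{PsAut}(Y/S)$ has infinite index in $\mathrm{PsAut}(Y_T/T)$: for the groups of maps themselves, finite index fails in the simplest family. On divisor classes the failure disappears, since a class in $N^1(E\times T/T)_{\mathbb{R}}$ is determined by its degree on a fiber, and translations preserve it. One might guess that this is the general picture: a finite base change produces many new translations, which act trivially on $N^1$, and little else.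

The guess fails for $X=E\times Y\to S$. After base change $X$ becomes $E\times E\times T$, on which all of $\mathrm{GL}_2(\mathbb{Z})$ acts. The off-diagonal entries of a matrix are homomorphisms between the untwisted and the twisted factor; the involution changes their sign, so they do not descend to $S$. In contrast to translations, these maps move divisor classes.

\subsection{Results}

The answer to the question is no.

\begin{theorem}\label{thm:main}
Let $E$ be an elliptic curve and let $D=\mathrm{diag}(1,-1)$ act on $E\times E$. Let $T=\mathbb{C}^*\to S=\mathbb{C}^*$ be $t\mapsto t^2$, and let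
\[
f\colon X=(E\times E\times T)/\langle(x,t)\mapsto(Dx,-t)\rangle\longrightarrow S .
\]
Then $f$ is a terminal Calabi--Yau fiber space, and $\Gamma_S(U)$ has infinite index in $\Gamma_T(U)$ for every nonempty open $U\subset T$. If $\mathrm{End}\,E=\mathbb{Z}$, then $|\Gamma_S(U)|=2$ and $\Gamma_T(U)\cong\mathrm{PGL}_2(\mathbb{Z})$.
\end{theorem}

The failure is special neither to this cover nor to abelian fibers.

\begin{theorem}\label{thm:covers}
\begin{enumerate}
\item[(a)] Let $T\to S$ be any finite \'etale Galois cover, with group $G\neq1$, of smooth connected quasi-projective varieties, and let $E$ be an elliptic curve. There is a terminal Calabi--Yau fiber space $X\to S$, smooth over $S$ with fibers $E^{|G|}$, such that $\Gamma_S(U)$ has infinite index in $\Gamma_T(U)$ for every nonempty open $U\subset T$.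
\item[(b)] For $T=\mathbb{C}^*\to S=\mathbb{C}^*$, $t\mapsto t^2$, the same holds for a terminal Calabi--Yau fiber space $X\to S$ that is smooth with K3 fibers.
\end{enumerate}
\end{theorem}

In these examples the obstruction is the action of the Galois group on divisor classes. It is the only obstruction. Let $f\colon X\to S$ and $T\to S$ be as in the question, put $K=K(S)$, $L=K(T)$, $G=\mathrm{Gal}(L/K)$, let $X_K$, $X_L$, $\widetilde{X}_L$ be the generic fibers of $X\to S$, $X_T\to T$, $\widetilde{X}_T\to T$, and put $N=N^1(\widetilde{X}_L)_{\mathbb{R}}$. We show in Section~\ref{sec:generic} that the group $\mathrm{Bir}(X_L/L)$ of birational self-maps over $L$ acts on $N$, and that the action of $G$ on $X_L=X_K\times_KL$ through the second factor induces a representation $\rho\colon G\to\mathrm{GL}(N)$. Let $\Gamma_K\subset\Gamma_L\subset\mathrm{GL}(N)$ be the images of $\mathrm{Bir}(X_K/K)\subset\mathrm{Bir}(X_L/L)$, and let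
\[
C=\{\gamma\in\Gamma_L:\gamma\rho(\sigma)=\rho(\sigma)\gamma\ \text{ for all }\sigma\in G\}
\]
be the centralizer of $\rho(G)$ in $\Gamma_L$. For all sufficiently small $U$ the pair $\Gamma_S(U)\subset\Gamma_T(U)$ is identified with $\Gamma_K\subset\Gamma_L$ (Corollary~\ref{cor:gamma}).

\begin{theorem}\label{thm:criterion}
Let $f\colon X\to S$ be a terminal Calabi--Yau fiber space and $T\to S$ a dominant \'etale Galois morphism.
\begin{enumerate}
\item[(i)] $\Gamma_K$ is a subgroup of finite index in $C$.
\item[(ii)] $(f,T\to S)$ has the finite index property if and only if $C$ has finite index in $\Gamma_L$.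
\item[(iii)] If $G$ acts trivially on $N$, then $(f,T\to S)$ has the finite index property.
\item[(iv)] There is a dominant \'etale Galois morphism $S'\to S$, depending only on $f$, such that $(X_{S'}\to S',\,T'\to S')$ has the finite index property for every dominant \'etale Galois morphism $T'\to S'$.
\item[(v)] If $\dim X-\dim S\le1$, then $(f,T\to S)$ has the finite index property, and $\Gamma_S(U)=\Gamma_T(U)$ is trivial for all sufficiently small $U$.
\end{enumerate}
\end{theorem}

By Theorem~\ref{thm:main}, the bound on the relative dimension in (v) is sharp.

The three theorems concern the two steps of the chain $\Gamma_K\subset C\subset\Gamma_L$. The group $G$ acts on $\Gamma_L$ by conjugation with fixed subgroup $C$, and nothing forces the fixed subgroup of a finite group action to have finite index; Sections~\ref{sec:En} and~\ref{sec:twist} realize this by twisting a product. The first step compares the image of the invariants $\mathrm{Bir}(X_L/L)^G$ with the invariants of the image. The difference is controlled by $H^1(G,P_0)$, where $P_0$ is the group of birational maps acting trivially on $N$. In Section~\ref{sec:central} we show that $P_0$ is, up to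 finite index, the group of $L$-points of an abelian variety, and deduce from the Lang--N\'eron theorem that $H^1(G,P_0)$ is finite.

\section{Numerical equivalence and birational maps}\label{sec:prelim}

\subsection{Conventions}

Besides $\mathbb{C}$ we work over function fields and their algebraic closures. Let $k$ be a field of characteristic zero. A \emph{variety} over $k$ is a geometrically integral separated scheme of finite type. A \emph{curve} in a variety is a one-dimensional integral closed subscheme $C$ that is proper over $k$; for a Cartier divisor $B$ we put $B\cdot C=\chi(C,\mathcal{O}(B)|_C)-\chi(C,\mathcal{O}_C)$, with dimensions taken over $k$, and extend this linearly to $\mathbb{R}$-Cartier divisors. Let $Y$ be projective over a base $Z$, which is either a complex variety or $\mathrm{Spec}\,k$. Then $B\equiv0/Z$ means that $B\cdot C=0$ for all curves $C$ mapped to a point of $Z$; we omit $Z$ if $Z=\mathrm{Spec}\,k$. For a morphism $h$, a divisor is \emph{$h$-nef} if it has nonnegative degree on all curves contracted by $h$. We use four elementary facts.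
\begin{enumerate}
\item[(N1)] If $h\colon W\to Y$ is a surjective morphism of varieties projective over $Z$, then $B\equiv0/Z$ if and only if $h^*B\equiv0/Z$. This follows from the projection formula, because every curve in $Y$ is the image of a curve in $W$.
\item[(N2)] $B\equiv0$ on $Y$ if and only if $B_{\bar k}\equiv0$ on $Y_{\bar k}$, and the same holds for relative nefness. Indeed, for a curve $C\subset Y$ the components of $C_{\bar k}$ are Galois conjugate, so $B_{\bar k}$ has the same degree on each, and every curve in $Y_{\bar k}$ is such a component.
\item[(N3)] If $V\to U$ is flat and projective of relative dimension $e$ over an integral base, then the intersection number of $e$ Cartier divisors on $V$ with a fiber is the same for all points of $U$, the generic point included. It is a coefficient of an Euler characteristic polynomial, which is constant in flat families.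
\item[(N4)] If the structure morphism $Y\to\mathrm{Spec}\,k$ is composed with an automorphism of $\mathrm{Spec}\,k$, the numbers $B\cdot C$ do not change, since dimensions of vector spaces do not.
\end{enumerate}

A \emph{resolution} is a projective birational morphism from a smooth variety. A \emph{common resolution} of a birational map $\varphi\colon Y\dashrightarrow Y'$ over $Z$ is a pair of resolutions $p\colon W\to Y$, $q\colon W\to Y'$ with $q=\varphi\circ p$; one resolves the closure of the graph. A prime divisor is \emph{exceptional} for a birational morphism if its image has codimension at least two, and the morphism is \emph{small} if there is no such divisor. Recall that a proper birational morphism onto a normal variety is an isomorphism over an open set with complement of codimension at least two, and that a finite birational morphism onto a normal variety is an isomorphism.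

\begin{lemma}\label{lem:codimone}
Let $\varphi\colon Y\dashrightarrow Y'$ be a birational map of normal varieties with common resolution $p,q$. Then $\varphi$ is an isomorphism in codimension one if and only if $p$ and $q$ have the same exceptional divisors. In this case $q_*p^*B=\varphi_*B$ for every $\mathbb{R}$-Cartier divisor $B$ on $Y$.
\end{lemma}

\begin{proof}
A prime divisor of $W$ is not $p$-exceptional exactly if its valuation on the common function field is the valuation of a prime divisor of $Y$; the same holds for $q$ and $Y'$. If $\varphi$ is an isomorphism in codimension one, the prime divisors of $Y$ and $Y'$ define the same valuations, so the exceptional divisors agree. Conversely, let $Z_p,Z_q\subset W$ be the preimages of the closed sets of codimension at least two outside which $p$ and $q$ are isomorphisms. Every divisorial component of $Z_p\cup Z_q$ is exceptional for one of the maps, hence for both. So $p(Z_p\cup Z_q)$ and $q(Z_p\cup Z_q)$ have codimension at least two, and $p$, $q$ map $W\setminus(Z_p\cup Z_q)$ isomorphically onto their complements. Finally, $p^*B$ is the strict transform of $B$ plus a $p$-exceptional divisor, which $q_*$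 kills.
\end{proof}

Let $Y$ be normal with $K_Y$ $\mathbb{Q}$-Cartier. For a resolution $h\colon W\to Y$ choose a canonical divisor $K_W$, take $K_Y=h_*K_W$, and write $K_W=h^*K_Y+E_h$; the divisor $E_h$ is supported on exceptional divisors and does not depend on the choice. The variety $Y$ is \emph{terminal} if, for every resolution $h$, every $h$-exceptional divisor has positive coefficient in $E_h$. Smooth varieties are terminal. It suffices to check the condition on one resolution $h$. Indeed, if $\mu\colon W'\to W$ is a resolution of $W$, then $E_{h\mu}=E_\mu+\mu^*E_h$ is a sum of effective divisors; a $\mu$-exceptional divisor has positive coefficient in $E_\mu$, and every other $h\mu$-exceptional divisor is the strict transform of an $h$-exceptional one. Any second resolution of $Y$ is dominated by such a $W'$, and its coefficients are read off from $E_{h\mu}$.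

\subsection{Negativity and its consequences}

The tool for comparing divisors across a birational map is the \emph{negativity lemma} \cite[3.39]{KM}: if $h\colon W\to Y$ is a proper birational morphism of normal varieties and $B$ is an $\mathbb{R}$-Cartier divisor on $W$ such that $-B$ is $h$-nef and $h_*B\ge0$, then $B\ge0$. The proof in \cite{KM} works for $\mathbb{R}$-divisors. Over a field $k$ of characteristic zero the statement follows by base change to $\bar k$, which preserves normality, integrality and, by (N2), nefness.

\begin{lemma}\label{lem:push}
Let $q\colon W\to Y$ be a birational morphism of normal varieties projective over $Z$. Let $M$ be an $\mathbb{R}$-Cartier divisor on $W$ with $M\equiv0/Z$ such that $q_*M$ is $\mathbb{R}$-Cartier. Then $M=q^*q_*M$ and $q_*M\equiv0/Z$.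
\end{lemma}

\begin{proof}
The divisor $R=q^*q_*M-M$ satisfies $q_*R=0$ and has degree zero on every curve contracted by $q$, since such a curve is contracted over $Z$. Negativity applied to $R$ and to $-R$ gives $R=0$. Then $q_*M\equiv0/Z$ by (N1).
\end{proof}

\begin{corollary}\label{cor:intrinsic}
Let $\varphi\colon Y\dashrightarrow Y'$ be a birational map over $Z$ of normal varieties projective over $Z$ that is an isomorphism in codimension one. If $B$ and $\varphi_*B$ are both $\mathbb{R}$-Cartier, then $B\equiv0/Z$ if and only if $\varphi_*B\equiv0/Z$. In particular, if $Y$ and $Y'$ are $\mathbb{Q}$-factorial, then $\varphi_*$ induces an isomorphism $N^1(Y/Z)_{\mathbb{R}}\to N^1(Y'/Z)_{\mathbb{R}}$.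
\end{corollary}

\begin{proof}
Take a common resolution $p,q$. If $B\equiv0/Z$, apply Lemma~\ref{lem:push} to $M=p^*B$, for which $q_*M=\varphi_*B$ by Lemma~\ref{lem:codimone}. The converse is the same statement for $\varphi^{-1}$.
\end{proof}

Thus $\mathrm{PsAut}(X_U/U)$ acts on $N^1(\widetilde{X}_U/U)_{\mathbb{R}}$, and two choices of $\widetilde{X}_U$ give canonically isomorphic representations. The groups $\Gamma_S(U)\subset\Gamma_T(U)$ depend only on $U$.

\subsection{\'Etale base change}

\begin{lemma}\label{lem:basechange}
Let $f\colon X\to S$ be a terminal Calabi--Yau fiber space and $T\to S$ a dominant \'etale Galois morphism. Put $K=K(S)$, $L=K(T)$ and fix an algebraic closure $\bar K\supset L$.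
\begin{enumerate}
\item[(1)] $X_K$, $X_L$ and $X_{\bar K}$ are normal projective varieties over $K$, $L$ and $\bar K$.
\item[(2)] $X_T\to T$ is a terminal Calabi--Yau fiber space.
\item[(3)] $g\mapsto g_T$ is an injective homomorphism $\mathrm{PsAut}(X/S)\to\mathrm{PsAut}(X_T/T)$.
\item[(4)] A small $\mathbb{Q}$-factorization $\widetilde{X}_T\to X_T$ restricts to a small $\mathbb{Q}$-factorization over every nonempty open $U\subset T$ and over the generic point. The base change $\widetilde{X}_{\bar K}\to X_{\bar K}$ is a small morphism of normal varieties.
\end{enumerate}
\end{lemma}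

\begin{proof}
(1) The scheme $X_K$ is integral, normal and projective, so $H^0(X_K,\mathcal{O})$ is the algebraic closure of $K$ in $K(X)$. It equals $K$ because $f_*\mathcal{O}_X=\mathcal{O}_S$. In characteristic zero this means that $X_K$ is geometrically integral, and normality is preserved by algebraic field extensions.

(2) The \'etale separated morphism $T\to S$ factors as an open immersion followed by a finite morphism, so $T$ is quasi-projective, and so is $X_T$, which is projective over $T$. As $X_T\to X$ is \'etale, $X_T$ is normal. Each connected component of $X_T$ has open image in $X$, so it dominates $S$, hence $T$, and meets the generic fiber $X_L$. Since $X_L$ is irreducible, there is only one component. Flat base change gives $(f_T)_*\mathcal{O}=\mathcal{O}_T$. The canonical divisor of $X_T$ is the pullback of $K_X$, so $K_{X_T}\sim_{\mathbb{R}}0/T$. If $h\colon W\to X$ is a resolution, then $h_T\colon W_T\to X_T$ is a resolution, $E_{h_T}$ is the pullback of $E_h$, and the $h_T$-exceptional divisors are the components of the preimages of the $h$-exceptional ones. One resolution suffices, so $X_T$ is terminal.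

(3) Preimages under the \'etale morphism $X_T\to X$ preserve codimension, so $g_T$ is an isomorphism in codimension one. Since $X_T\to X$ is dominant, $g_T$ determines $g$.

(4) Restriction to an open set or to the generic fiber does not change local rings, so it preserves normality and codimension. A prime divisor on the restriction is the restriction of its closure in $\widetilde{X}_T$, which is $\mathbb{Q}$-Cartier. Extension of the ground field from $L$ to $\bar K$ preserves codimension and normality.
\end{proof}

The variety $\widetilde{X}_{\bar K}$ is not claimed to be $\mathbb{Q}$-factorial, and we do not use this.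

\section{Divisor classes on powers of an elliptic curve}\label{sec:En}

Let $E$ be an elliptic curve. An integer matrix of size $m\times n$ defines a homomorphism $E^n\to E^m$; in particular $\mathrm{GL}_n(\mathbb{Z})$ acts on $E^n$. To see how it acts on $N^1(E^n)_{\mathbb{R}}$, we test classes on the curves given by column vectors. For a class $B$ define
\[
q_B\colon\mathbb{Z}^n\to\mathbb{R},\qquad q_B(w)=\deg w^*B,\qquad\text{where } w\colon E\to E^n,\ z\mapsto wz .
\]
By the projection formula $q_B$ depends only on the numerical class of $B$, and $q_{M^*B}(w)=q_B(Mw)$ for $M\in\mathrm{GL}_n(\mathbb{Z})$. For a row vector $v$, viewed as the map $E^n\to E$, $x\mapsto\sum v_ix_i$, let $\lambda_v$ be the class of $v^*\mathcal{O}_E(0)$, where $0\in E$ is the origin. The composite $v\circ w$ is multiplication by the integer $vw$, and multiplication by $m$ on $E$ has degree $m^2$. Hence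
\begin{equation}\label{eq:quad}
q_{\lambda_v}(w)=(vw)^2,\qquad q_{M^*\lambda_v}(w)=(vMw)^2 .
\end{equation}
For an automorphism $M$ one has $M_*=(M^*)^{-1}$, so triviality and commutation can be tested on pullbacks.

\begin{example}\label{ex:EE}
Let $n=2$, $D=\mathrm{diag}(1,-1)$, $u=\left(\begin{smallmatrix}1&1\\0&1\end{smallmatrix}\right)$, and let $\lambda=\lambda_{(1,0)}$ be the class of $\{0\}\times E$. For $w=(a,b)^{t}$ we have $q_\lambda(w)=a^2$, while $u^kw=(a+kb,b)^t$ and $Dw=(a,-b)^t$. Therefore
\[
q_{D^*(u^k)^*\lambda}(w)=q_\lambda(u^kDw)=(a-kb)^2,\qquad q_{(u^k)^*D^*\lambda}(w)=q_\lambda(Du^kw)=(a+kb)^2 .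
\]
At $a=b=1$ these values differ unless $k=0$. So \emph{for $k\ne0$ the maps $u^k_*$ and $D_*$ do not commute on $N^1(E\times E)_{\mathbb{R}}$}. This is the whole mechanism of Theorem~\ref{thm:main}: all $u^k_*$ lie in $\Gamma_T(U)$, whereas every element of $\Gamma_S(U)$ commutes with $D_*$.
\end{example}

\begin{lemma}\label{lem:pm1}
Translations act trivially on $N^1(E^n)_{\mathbb{R}}$, and $M\in\mathrm{GL}_n(\mathbb{Z})$ acts trivially if and only if $M=\pm1$. Consequently $M_*$ and $M'_*$ commute if and only if $MM'=\pm M'M$.
\end{lemma}

\begin{proof}
The numerical class of a divisor is determined by its class in $H^2(E^n,\mathbb{R})=\bigwedge^2H^1(E^n,\mathbb{R})$. Translations are homotopic to the identity, and $-1$ acts as $-1$ on $H^1$; both act trivially on $H^2$. Conversely, if $M$ acts trivially, then \eqref{eq:quad} gives $(vMw)^2=(vw)^2$ for all integral $v,w$. The polynomial $(vMw-vw)(vMw+vw)$ in the entries of $v$ and $w$ vanishes at all integral points, so it is zero. One of the two factors is then zero, that is, $M=1$ or $M=-1$. Apply this to the commutator of $M$ and $M'$ for the last statement.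
\end{proof}

\section{Twisted products}\label{sec:twist}

We now build families over $S$ that become products over $T$ and in which the deck group acts on the fiber in a prescribed way. Let $T\to S$ be a finite \'etale Galois cover of smooth connected quasi-projective varieties with group $G$, and let $F$ be a smooth projective variety with $K_F\sim0$ and an action of $G$. Let $G$ act on $F\times T$ by $\tau_\sigma(x,t)=(\sigma x,\sigma t)$. The \emph{twisted product} is
\[
f\colon X=(F\times T)/G\longrightarrow T/G=S .
\]

\begin{proposition}\label{prop:twist}
Let $f\colon X\to S$ be a twisted product and $U\subset T$ a nonempty open subset.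
\begin{enumerate}
\item[(1)] $f$ is a terminal Calabi--Yau fiber space, smooth with fibers $F$, and $X_T\cong F\times T$ over $T$. For $g\in\mathrm{PsAut}(X/S)$ the map $g_T$ commutes with all $\tau_\sigma$.
\item[(2)] Every small $\mathbb{Q}$-factorization of $X_U$ is an isomorphism. The map $\mathrm{pr}_1^*\colon N^1(F)_{\mathbb{R}}\to N^1(F\times U/U)_{\mathbb{R}}$ is an isomorphism, with inverse the restriction to $F\times\{t_0\}$ for any $t_0\in U$.
\item[(3)] Under this identification every element of $\Gamma_S(U)$ commutes with $\sigma_*$ for all $\sigma\in G$, and $u_*\in\Gamma_T(U)$ for all $u\in\mathrm{Aut}(F)$.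
\item[(4)] If there are $u\in\mathrm{Aut}(F)$ and $\sigma\in G$ such that $u_*^k$ and $\sigma_*$ do not commute on $N^1(F)_{\mathbb{R}}$ for any $k\neq0$, then $\Gamma_S(U)$ has infinite index in $\Gamma_T(U)$.
\end{enumerate}
\end{proposition}

\begin{proof}
(1) The group $G$ acts freely on $T$, hence on the smooth quasi-projective variety $F\times T$. So $X$ is smooth and quasi-projective, in particular terminal, and $F\times T\to X$ is a $G$-torsor. Consider $\Phi\colon F\times T\to X\times_ST$, $(x,t)\mapsto([x,t],t)$. Since $[\sigma x,\sigma t]=[x,t]$, we have $\Phi\circ\tau_\sigma=(\mathrm{id}\times\sigma)\circ\Phi$. Thus $\Phi$ is a morphism of $G$-torsors over $X$, hence an isomorphism, and it is compatible with the projections to $T$. The map $g_T=g\times\mathrm{id}$ commutes with $\mathrm{id}\times\sigma$, which is $\tau_\sigma$.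

The remaining properties descend along the faithfully flat morphism $T\to S$, over which $f$ becomes $\mathrm{pr}_2\colon F\times T\to T$. So $f$ is smooth and proper with fibers $F$, and $\mathcal{O}_S\to f_*\mathcal{O}_X$ is an isomorphism. It is projective because $X$ is quasi-projective. The sheaf $\mathcal{N}=f_*\omega_{X/S}$ pulls back to $H^0(F,\omega_F)\otimes\mathcal{O}_T\cong\mathcal{O}_T$, since $K_F\sim0$. So $\mathcal{N}$ is a line bundle, and $f^*\mathcal{N}\to\omega_{X/S}$ is an isomorphism because it is one on $F\times T$. Hence $\omega_X\cong f^*(\mathcal{N}\otimes\omega_S)$ and $K_X\sim0/S$.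

(2) Let $\pi\colon Y\to X_U$ be a small $\mathbb{Q}$-factorization and $H$ a $\pi$-ample Cartier divisor. Then $\pi_*H$ is Cartier because $X_U$ is smooth, and $\pi^*\pi_*H=H$ because the two divisors agree outside a set of codimension two. So $H$ has degree zero on every curve contracted by $\pi$; being $\pi$-ample, it forces $\pi$ to contract no curve. Thus $\pi$ is finite and birational onto a normal variety, hence an isomorphism.

The curves in $F\times U$ contracted over $U$ are the $C\times\{t\}$, and $B\cdot(C\times\{t\})$ is independent of $t$ by (N3) applied to $C\times U\to U$. So $B\equiv0/U$ if and only if $B|_{F\times t_0}\equiv0$. Restriction to $F\times\{t_0\}$ is therefore well defined and injective, and its composite with $\mathrm{pr}_1^*$ is the identity of $N^1(F)_{\mathbb{R}}$.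

(3) The open set $U$ need not be $G$-stable, so we argue on $T$ first. The automorphism $\tau_\sigma$ permutes the fibers of $\mathrm{pr}_2$, so it acts on $N^1(F\times T/T)_{\mathbb{R}}$, and $(\tau_\sigma)_*\mathrm{pr}_1^*B=\mathrm{pr}_1^*\sigma_*B$. By (1), $(g_T)_*$ commutes with $\sigma_*$ on $N^1(F)_{\mathbb{R}}$. Restriction $N^1(F\times T/T)_{\mathbb{R}}\to N^1(F\times U/U)_{\mathbb{R}}$ is the identity of $N^1(F)_{\mathbb{R}}$ and intertwines $(g_T)_*$ with $(g_U)_*$, so these are the same linear map. Finally $u\times\mathrm{id}_U$ is an automorphism of $F\times U$ over $U$ that induces $u_*$.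

(4) By (3), $u_*^k\in\Gamma_S(U)$ only for $k=0$. So the elements $u_*^k\in\Gamma_T(U)$, $k\in\mathbb{Z}$, lie in pairwise distinct cosets of $\Gamma_S(U)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The variety $X$ is the twisted product with $F=E\times E$ and $G=\mathbb{Z}/2$ acting by $D$ on $F$ and by $t\mapsto-t$ on $T$; write $\tau$ for the involution of $F\times T$. Example~\ref{ex:EE} verifies the hypothesis of Proposition~\ref{prop:twist}(4), which gives the first assertion.

Now let $\mathrm{End}\,E=\mathbb{Z}$ and $g\in\mathrm{PsAut}(F\times U/U)$. A rational map from a smooth variety to an abelian variety is a morphism \cite[Thm.~3.1]{Milne}. Applied to $\mathrm{pr}_1\circ g$ and $\mathrm{pr}_1\circ g^{-1}$, this shows that $g$ is an automorphism, $g(x,t)=(g_t(x),t)$. An automorphism of the variety $F$ is a group automorphism followed by a translation, and the group automorphisms of $E\times E$ form $\mathrm{GL}_2(\mathrm{End}\,E)=\mathrm{GL}_2(\mathbb{Z})$. So $g_t(x)=M_tx+a(t)$ with $a(t)=g_t(0)$ and $M_t\in\mathrm{GL}_2(\mathbb{Z})$. For an $m$-torsion point $x$ the morphism $t\mapsto M_tx=g_t(x)-a(t)$ maps the connected variety $U$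 to the finite set $F[m]$, so it is constant. Torsion points are dense, hence $M_t=M$ does not depend on $t$. By Proposition~\ref{prop:twist}(2), $g$ acts on $N^1(F)_{\mathbb{R}}$ as $(g_{t_0})_*$, which is $M_*$ by Lemma~\ref{lem:pm1}. All $M$ occur, so the same lemma gives $\Gamma_T(U)=\mathrm{GL}_2(\mathbb{Z})/\{\pm1\}=\mathrm{PGL}_2(\mathbb{Z})$.

For $g\in\mathrm{PsAut}(X/S)$ write $g_T(x,t)=(Mx+a(t),t)$. The relation $g_T\tau=\tau g_T$ reads $MDx+a(-t)=DMx+Da(t)$. Setting $x=0$ gives $a(-t)=Da(t)$, and then $MD=DM$, so $M=\mathrm{diag}(\pm1,\pm1)$ and $M_*\in\{1,D_*\}$. Conversely, $D\times\mathrm{id}_T$ commutes with $\tau$, so it descends to an automorphism of $X$ over $S$ with base change $D\times\mathrm{id}_T$. Since $D\ne\pm1$, the group $\Gamma_S(U)=\{1,D_*\}$ has order two.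
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:covers}]
(a) Let $n=|G|\ge2$ and $F=E^n$, with coordinates indexed by the elements of $G$. Let $\sigma\in G$ act by the permutation matrix that sends the basis vector $e_g$ to $e_{\sigma g}$; on matrix units, $\sigma E_{g,h}\sigma^{-1}=E_{\sigma g,\sigma h}$. Choose $g\neq h$ and $\sigma\neq1$ in $G$ and put $u=1+E_{g,h}$, so that $u^k=1+kE_{g,h}$. By Lemma~\ref{lem:pm1}, $u_*^k$ commutes with $\sigma_*$ only if $\sigma u^k\sigma^{-1}=\pm u^k$, that is,
\[
1+kE_{\sigma g,\sigma h}=\pm(1+kE_{g,h}).
\]
Both matrix units are off-diagonal, so the diagonal entries force the sign $+$. Since $\sigma g\neq g$, the two matrix units differ, and $k=0$. Proposition~\ref{prop:twist} applies.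

(b) Let $\beta\colon Z\to E\times E$ be the blow-up of the sixteen $2$-torsion points, $\iota$ the lift of $-1$ to $Z$, and $\kappa\colon Z\to F=Z/\iota$ the quotient. Then $F$ is the Kummer surface of $E\times E$, a projective K3 surface, so $K_F\sim0$. Each $M\in\mathrm{GL}_2(\mathbb{Z})$ permutes the $2$-torsion points and commutes with $-1$, so it lifts to $Z$ and descends to $\bar M\in\mathrm{Aut}(F)$, and $M\mapsto\bar M$ is a homomorphism. The pushforward $\kappa_*$ preserves numerical triviality because $\kappa_*B\cdot C=B\cdot\kappa^*C$, so we obtain a $\mathrm{GL}_2(\mathbb{Z})$-equivariant map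
\[
j=\kappa_*\beta^*\colon N^1(E\times E)_{\mathbb{R}}\to N^1(F)_{\mathbb{R}} .
\]
For the double cover $\kappa$ one has $\kappa^*\kappa_*B=B+\iota^*B$. Hence $\kappa^*j(\lambda)=\beta^*\lambda+\beta^*(-1)^*\lambda=2\beta^*\lambda$ by Lemma~\ref{lem:pm1}, and $j$ is injective by (N1). Form the twisted product with $G=\mathbb{Z}/2$ acting on $F$ by $\bar D$. If $\bar u_*^k$ commutes with $\bar D_*$, then $u_*^k$ commutes with $D_*$, since $j$ is equivariant and injective; so $k=0$ by Example~\ref{ex:EE}. Proposition~\ref{prop:twist} applies again.
\end{proof}

\section{Passage to the generic fiber}\label{sec:generic}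

For the rest of the paper $f\colon X\to S$ is an arbitrary terminal Calabi--Yau fiber space of relative dimension $d=\dim X-\dim S$, and $T$, $K$, $L$, $G$, $N$ are as in Theorem~\ref{thm:criterion}; we fix $\bar K\supset L$. In a twisted product the deck group acts on $X_T$. In general $T\to S$ is not finite and $G$ acts only on the field $L$. We therefore move everything to the generic fiber, where $\sigma\in G$ acts by the scheme automorphism $\sigma_X=\mathrm{id}\times\mathrm{Spec}(\sigma^{-1})$ of $X_L=X_K\times_KL$. Put $P=\mathrm{Bir}(X_L/L)$, with $G$ acting by $\sigma(p)=\sigma_X\,p\,\sigma_X^{-1}$.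

\subsection{The groups}

\begin{proposition}\label{prop:bir}
For every nonempty open $U\subset T$ we have $\mathrm{PsAut}(X_U/U)=P$. Moreover $\mathrm{PsAut}(X/S)=\mathrm{Bir}(X_K/K)$, and base change identifies this group with $P^G\subset P$. Every $p\in P$ is an isomorphism in codimension one on $X_L$.
\end{proposition}

\begin{proof}
Birational self-maps of $X_U$ over $U$ and of $X_L$ over $L$ both correspond to $L$-automorphisms of the function field $L\otimes_KK(X)$. So for the first claim we must show that a birational map $g\colon X_U\dashrightarrow X_U$ over $U$ is an isomorphism in codimension one. Take a common resolution $p,q\colon W\to X_U$ and a canonical divisor $K_W$. Then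
\[
E_q-E_p=p^*(p_*K_W)-q^*(q_*K_W)\equiv0/U,
\]
because $p_*K_W$ and $q_*K_W$ are canonical divisors of $X_U$ and $K_{X_U}\equiv0/U$ by Lemma~\ref{lem:basechange}(2). Also $p_*(E_q-E_p)=p_*E_q\ge0$. Negativity for $p$ gives $E_q\ge E_p$, and exchanging $p$ and $q$ gives $E_p=E_q$. Since $X_U$ is terminal, the components of $E_p$ are exactly the $p$-exceptional divisors, and those of $E_q$ the $q$-exceptional ones. Lemma~\ref{lem:codimone} concludes. The case $T=U=S$ gives $\mathrm{PsAut}(X/S)=\mathrm{Bir}(X_K/K)$, and restriction to the generic fiber preserves codimension.

An $L$-automorphism of $L\otimes_KK(X)$ that commutes with $G$ preserves the fixed field $K(X)$ and is the $L$-linear extension of its restriction, a $K$-automorphism of $K(X)$. Conversely, such extensions commute with $G$. This gives $P^G=\mathrm{Bir}(X_K/K)$.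
\end{proof}

Both hypotheses on $f$ enter here. Terminality ensures that no exceptional divisor hides with coefficient zero. Without $K\equiv0$ the conclusion fails already for $\mathbb{P}^2$, where the map $[x:y:z]\mapsto[yz:xz:xy]$ contracts three lines.

\subsection{The representation}

Let $\pi\colon\widetilde{X}_L\to X_L$ be the small $\mathbb{Q}$-factorization given by Lemma~\ref{lem:basechange}(4). Strict transform identifies the space $\mathrm{WDiv}(X_L)_{\mathbb{R}}$ of Weil $\mathbb{R}$-divisors on $X_L$ with the space of $\mathbb{R}$-Cartier divisors on $\widetilde{X}_L$. So $N=\mathrm{WDiv}(X_L)_{\mathbb{R}}/N_0$, where $N_0$ consists of the divisors whose strict transform is numerically trivial; in particular $N$ is spanned by the image of $\mathrm{Cl}(X_L)$.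

\begin{proposition}\label{prop:actions}
The subspace $N_0$ does not depend on $\pi$ and is stable under $p_*$ for $p\in P$ and under $(\sigma_X)_*$ for $\sigma\in G$. For the resulting actions on $N$ one has $\sigma(p)_*=\rho(\sigma)\,p_*\,\rho(\sigma)^{-1}$.
\end{proposition}

\begin{proof}
Independence of $\pi$ is Corollary~\ref{cor:intrinsic} for the map between two small $\mathbb{Q}$-factorizations. Stability under $p_*$ is the same corollary for $\pi^{-1}p\pi$. The map $\sigma_X$ is not a morphism over $L$, so the corollary does not apply to it directly. Let $\pi'=\sigma_X\circ\pi$, and let $Y'$ be the scheme $\widetilde{X}_L$ with the $L$-structure for which $\pi'$ is a morphism over $L$; it differs from the given one by an automorphism of $L$. Then $\pi'\colon Y'\to X_L$ is another small $\mathbb{Q}$-factorization. The strict transform of $(\sigma_X)_*B$ under $\pi'$ and the strict transform of $B$ under $\pi$ are the same divisor on the same scheme. By (N4) one is numerically trivial if and only if the other is, and independence of $\pi$ gives $(\sigma_X)_*N_0=N_0$. The formula holds already on $\mathrm{WDiv}(X_L)_{\mathbb{R}}$.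
\end{proof}

The formula shows that $\rho(G)$ normalizes $\Gamma_L$ and that $\Gamma_K$, the image of $P^G$, lies in $C$.

\subsection{Shrinking}

It remains to compare $N$ with the spaces in the question. A divisor that is numerically trivial on the generic fiber can have nonzero degree on a curve in a special fiber.

\begin{example}\label{ex:odp}
Let $X=S=T=\{xy=zw\}\subset\mathbb{A}^4$ and $f=\mathrm{id}$. The blow-up of the origin is a resolution whose exceptional divisor has coefficient $3-2=1$ by adjunction, so $X$ is terminal. The subvariety $\widetilde{X}\subset X\times\mathbb{P}^1$ given by $xt=zs$, $wt=ys$, with $[s:t]\in\mathbb{P}^1$, is covered by two copies of $\mathbb{A}^3$. It maps isomorphically to $X$ away from the origin, over which the fiber is $\mathbb{P}^1$. So $\widetilde{X}\to X$ is a small $\mathbb{Q}$-factorization and $N^1(\widetilde{X}/T)_{\mathbb{R}}\cong\mathbb{R}$, by the degree on this one curve, whereas $N=0$. The discrepancy disappears when the origin is removed from $T$.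
\end{example}

There are infinitely many families of curves in the fibers, so one cannot shrink $T$ once for each family. The Hodge--Riemann relations reduce numerical triviality to the vanishing of two intersection numbers, which are constant in a smooth family. Recall the statement: if $V$ is a smooth complex projective variety of dimension $d\ge2$ with ample class $H$, then the form $(\alpha,\beta)\mapsto\alpha\cdot\beta\cdot H^{d-2}$ is negative definite on $\{\alpha\in H^{1,1}(V,\mathbb{R}):\alpha\cdot H^{d-1}=0\}$.

\begin{proposition}\label{prop:shrink}
For every nonempty open $U\subset T$ and every small $\mathbb{Q}$-factorization $\widetilde{X}_U$, restriction to the generic fiber induces a $P$-equivariant surjection $r_U\colon N^1(\widetilde{X}_U/U)_{\mathbb{R}}\to N$. There is a nonempty open $U_0\subset T$ such that $r_U$ is an isomorphism whenever $U\subset U_0$.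
\end{proposition}

\begin{proof}
Let $B\equiv0/U$ and let $C$ be a curve in the generic fiber. Its closure in $\widetilde{X}_U$ is flat over a nonempty open subset of $U$, with one-dimensional fibers $C_t$. By (N3), $B\cdot C$ equals the degree of $B$ on the cycle of $C_t$, which is zero. So $r_U$ is well defined. It is surjective because the closure of a prime divisor of the generic fiber is $\mathbb{Q}$-Cartier, and it is equivariant because pushforward commutes with restriction.

Let $\mu\colon W\to\widetilde{X}_T$ be a resolution, $w\colon W\to T$ the composite, and $H$ a $w$-ample Cartier divisor. By generic smoothness there is a nonempty smooth open $U_0\subset T$ over which $w$ is smooth. Since $W\to X_T$ is proper and birational onto a normal variety and $(f_T)_*\mathcal{O}=\mathcal{O}_T$, we have $w_*\mathcal{O}_W=\mathcal{O}_T$, so the fibers of $w$ are connected. Thus $W_t$ is a smooth projective variety of dimension $d$ for each closed point $t\in U_0$, and it surjects onto the fiber $\widetilde{X}_t$.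

Let $U\subset U_0$. By Corollary~\ref{cor:intrinsic} and Proposition~\ref{prop:actions}, which identify the source and the target of $r_U$ for different choices compatibly, we may take for $\widetilde{X}_U$ the restriction of $\widetilde{X}_T$. If $d=0$, then $W_t$ is a point, so $\widetilde{X}_t$ is a point for all $t\in U$; no curve is contracted over $U$, and $N^1(\widetilde{X}_U/U)_{\mathbb{R}}=0$. Let $d\ge1$, let $B$ be an $\mathbb{R}$-Cartier divisor on $\widetilde{X}_U$ that is numerically trivial on the generic fiber, and put $B_W=\mu^*B$. By (N1), $B_W$ is numerically trivial on $W_L$. The numbers $B_W\cdot H^{d-1}$ and, if $d\ge2$, $B_W^2\cdot H^{d-2}$ are degrees of $B_W$ on $1$-cycles, so they vanish on $W_L$, and by (N3) on every $W_t$. For $d=1$ this says that $B_W$ has degree zero on the curve $W_t$. For $d\ge2$ the Hodge--Riemann relations show that the cohomology class of $B_W|_{W_t}$ is zero. In both cases $B_W\equiv0/U$, and $B\equiv0/U$ by (N1).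
\end{proof}

\begin{corollary}\label{cor:gamma}
For every nonempty open $U\subset T$ there is a surjective homomorphism $\Gamma_T(U)\to\Gamma_L$ that maps $\Gamma_S(U)$ onto $\Gamma_K$. It is an isomorphism if $U\subset U_0$.
\end{corollary}

\begin{proof}
By Proposition~\ref{prop:bir}, $\Gamma_T(U)$ and $\Gamma_L$ are images of $P$, and $\Gamma_S(U)$ and $\Gamma_K$ are the images of $P^G$. An element of $P$ that acts trivially on the source of the equivariant surjection $r_U$ acts trivially on $N$, and the converse holds if $r_U$ is an isomorphism.
\end{proof}

\section{Finite index in the centralizer}\label{sec:central}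

In this section we prove Theorem~\ref{thm:criterion}(i). If $d=0$ then $N=0$ and there is nothing to prove, so let $d\ge1$. Put $P_0=\ker(P\to\mathrm{GL}(N))$. It is $G$-stable by Proposition~\ref{prop:actions}.

\subsection{Reduction to a cohomology set}

Let a finite group $G$ act on a group $\Pi$ by automorphisms. A \emph{cocycle} is a map $c\colon G\to\Pi$ with $c_{\sigma\tau}=c_\sigma\,\sigma(c_\tau)$. Two cocycles are \emph{cohomologous} if $c'_\sigma=a^{-1}c_\sigma\,\sigma(a)$ for some $a\in\Pi$ and all $\sigma$, and $H^1(G,\Pi)$ is the set of classes. It is finite if $\Pi$ is finite. If $\Pi$ is abelian, it is the usual cohomology group; it is killed by $|G|$ and fits into the long exact sequences.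

An element of $C$ is invariant under $G$, but its lifts to $P$ are invariant only up to $P_0$. The defect is a cocycle.

\begin{lemma}\label{lem:cocycle}
$[C:\Gamma_K]\le|H^1(G,P_0)|$.
\end{lemma}

\begin{proof}
Let $\gamma\in C$ with lift $p\in P$, and put $c_\sigma=p^{-1}\sigma(p)$. It acts on $N$ as $\gamma^{-1}\rho(\sigma)\gamma\rho(\sigma)^{-1}=1$, so $c_\sigma\in P_0$, and $c_\sigma\,\sigma(c_\tau)=p^{-1}\sigma(p)\,\sigma(p)^{-1}\sigma\tau(p)=c_{\sigma\tau}$. Replacing $p$ by $pa$ with $a\in P_0$ replaces $c_\sigma$ by $a^{-1}c_\sigma\,\sigma(a)$. We obtain a map $\delta\colon C\to H^1(G,P_0)$. If $\delta(\gamma)=\delta(\gamma')$, we can choose lifts $p,p'$ with the same cocycle $c$. Then $\sigma(p'p^{-1})=p'c_\sigma c_\sigma^{-1}p^{-1}=p'p^{-1}$, so $p'p^{-1}\in P^G$ and $\gamma'\in\Gamma_K\gamma$. Each fiber of $\delta$ thus lies in one coset of $\Gamma_K$.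
\end{proof}

\begin{example}\label{ex:index2}
Take the family of Theorem~\ref{thm:main} with $\mathrm{End}\,E=\mathbb{Z}$. Replacing $U_0$ by $U_0\cap(-U_0)$, we get $N\cong N^1(F\times U_0/U_0)_{\mathbb{R}}=N^1(F)_{\mathbb{R}}$ compatibly with the involution, so the generator $\sigma$ of $G$ acts by $D_*$, and $\Gamma_K=\{1,D_*\}\subset\Gamma_L=\mathrm{PGL}_2(\mathbb{Z})$. By Lemma~\ref{lem:pm1}, $M_*\in C$ if and only if $MD=\pm DM$, that is, $M$ is diagonal or antidiagonal. So $C=\{1,D_*,J_*,(DJ)_*\}$ with $J=\left(\begin{smallmatrix}0&1\\1&0\end{smallmatrix}\right)$, and $[C:\Gamma_K]=2$: finite index in Theorem~\ref{thm:criterion}(i) cannot be replaced by equality. The cocycle of the lift $J$ is $c_\sigma=J^{-1}DJD^{-1}=-1\in P_0$.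
\end{example}

We must show that $H^1(G,P_0)$ is finite. The group $P_0$ itself can be uncountable, as the translations in Section~\ref{subsec:first} show, so we need its structure.

\subsection{The structure of $P_0$}

A priori $P_0$ consists of birational maps, which have no evident parameter space. The first step replaces them by automorphisms that preserve a polarization. Fix an ample Cartier divisor $H$ on $X_L$.

\begin{lemma}\label{lem:regular}
Every $p\in P_0$ is an automorphism of $X_L$, and $p^*H\equiv H$.
\end{lemma}

\begin{proof}
Let $\tilde a,\tilde b\colon W\to\widetilde{X}_L$ be a common resolution of $\tilde p=\pi^{-1}p\pi$, and put $a=\pi\tilde a$ and $b=\pi\tilde b=p\circ a$. The divisor $\widetilde{B}=\tilde b_*a^*H$ equals $\tilde p_*\pi^*H$ by Lemma~\ref{lem:codimone}. It is $\mathbb{Q}$-Cartier, and $\widetilde{B}\equiv\pi^*H$ because $p$ acts trivially on $N$. Put $R=\tilde b^*\widetilde{B}-a^*H$, so that $R\equiv b^*H-a^*H$. Since $\tilde b_*R=0$, the components of $R$ are $\tilde b$-exceptional, hence $\tilde a$-exceptional by Lemma~\ref{lem:codimone}, and $\tilde a_*R=0$. On a curve contracted by $\tilde a$ the divisor $a^*H$ has degree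 zero and $b^*H$ has nonnegative degree, so $R$ is $\tilde a$-nef, and negativity gives $-R\ge0$. On a curve contracted by $\tilde b$ the roles are exchanged, so $-R$ is $\tilde b$-nef and $R\ge0$. Hence $R=0$ and $a^*H\equiv b^*H$.

Since $H$ is ample, $a$ contracts a curve exactly if $a^*H$ has degree zero on it. So $a$ and $b$ contract the same curves. Let $V\subset X_L\times_LX_L$ be the image of $(a,b)$, the closure of the graph of $p$. A curve in $V$ contracted by the first projection would be the image of a curve in $W$ contracted by $a$ but not by $b$. So the first projection $V\to X_L$ is finite and birational onto a normal variety, hence an isomorphism; the same argument applies to the second projection. Thus $p$ is an automorphism. Finally $a^*(p^*H-H)=b^*H-a^*H\equiv0$, and (N1) gives $p^*H\equiv H$.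
\end{proof}

Recall that the automorphisms of a projective variety $V$ over a field $k$ of characteristic zero form a group scheme $\mathrm{Aut}_V$, which the graph construction embeds as an open subscheme into the Hilbert scheme of $V\times V$. It is locally of finite type and smooth, and its formation commutes with field extension. The identity component $\mathrm{Aut}^0_V$ is an open normal subgroup scheme, geometrically connected and of finite type. Over $\bar k$ the connected components of $\mathrm{Aut}_V$ are the cosets of $\mathrm{Aut}^0_V$. Put $A=\mathrm{Aut}^0_{X_K}$.

\begin{lemma}\label{lem:abelian}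
$A$ is an abelian variety over $K$.
\end{lemma}

\begin{proof}
We first find a pluricanonical form. Let $h\colon W_0\to X$ be a resolution, so that $K_{W_0}=h^*K_X+E_h$ with $E_h\ge0$. Restricting $K_X\sim_{\mathbb{R}}f^*\Delta$ to the generic fiber gives $K_X|_{X_K}=\sum r_i\,\mathrm{div}(\varphi_i)$ with real $r_i$. This is a system of linear equations in the $r_i$ with integer coefficients, so it also has a rational solution. Hence there is $m>0$ such that $mK_X$ is Cartier and $mK_X|_{X_K}\sim0$. Over the open subset of the smooth locus of $S$ where $W_0\to S$ is smooth, $\omega_{W_0}$ differs from $\omega_{W_0/S}$ by a pullback from $S$. So $K_{W_0}$ restricts to a canonical divisor of the generic fiber $W_K$, and $mK_{W_K}\sim mE_h|_{W_K}\ge0$. Thus the resolution $W=W_K\times_K\bar K$ of $X_{\bar K}$ has $H^0(W,\omega_W^{m})\neq0$.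

Suppose that $A_{\bar K}$ is not an abelian variety. By Chevalley's theorem it contains a nontrivial connected linear algebraic group, and such a group contains a subgroup $\mathbb{G}$ isomorphic to $\mathbb{G}_a$ or $\mathbb{G}_m$. It acts faithfully on $X_{\bar K}$, so some point $x$ has a one-dimensional orbit $O$. Choose a prime divisor $Y\subset X_{\bar K}$ through $x$ that does not contain $O$, for example a component of a hyperplane section through $x$ that misses a second point of $O$. The closure of the image of $\mathbb{G}\times Y\to X_{\bar K}$ is irreducible and strictly contains $Y$, so it is $X_{\bar K}$. With a resolution $Y'$ of $Y$ we obtain a dominant rational map $\psi\colon\mathbb{P}^1\times Y'\dashrightarrow W$ between smooth projective varieties of dimension $d$. It is defined outside a set of codimension two and is generically \'etale. So $\psi^*$ embeds $H^0(W,\omega_W^m)$ into the space of $m$-canonical forms on $\mathbb{P}^1\times Y'$, which is $H^0(\mathbb{P}^1,\mathcal{O}(-2m))\otimes H^0(Y',\omega_{Y'}^m)=0$. This is a contradiction.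
\end{proof}

Next we show that $A(L)$ acts trivially on $N$. One expects a connected group to fix numerical classes, but $A$ acts on $X_L$ while $N$ is defined by degrees on $\widetilde{X}_L$, and Weil divisors on $X_L$ have no degrees. We use instead a finitely generated quotient of the class group, on which a divisible group has no room to act. Let $h\colon W\to X_{\bar K}$ be a resolution, let $I\subset\mathrm{Cl}(X_{\bar K})$ be the image under $h_*$ of the classes of numerically trivial Cartier divisors on $W$, and put $\Lambda=\mathrm{Cl}(X_{\bar K})/I$.

\begin{lemma}\label{lem:Lambda}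
\begin{enumerate}
\item[(1)] $\Lambda$ is a finitely generated abelian group that does not depend on $h$.
\item[(2)] Every automorphism $\theta$ of the scheme $X_{\bar K}$ that lies over an automorphism of the field $\bar K$ satisfies $\theta_*I=I$, so it acts on $\Lambda$.
\item[(3)] If $B\in\mathrm{Cl}(X_L)$ has image zero in $\Lambda$, then its image in $N$ is zero.
\item[(4)] $A(\bar K)$ acts trivially on $\Lambda$, and $A(L)\subset P_0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) The map $h_*\colon\mathrm{Pic}(W)\to\mathrm{Cl}(X_{\bar K})$ is surjective, so $\Lambda$ is a quotient of $\mathrm{Pic}(W)/{\equiv}$, which is a quotient of the finitely generated group $\mathrm{NS}(W)$. Two resolutions are dominated by a third, so it suffices to compare $h$ with $h\mu$ for a birational morphism $\mu\colon W'\to W$ of smooth projective varieties. If $M\equiv0$ on $W$, then $\mu^*M\equiv0$ and $\mu_*\mu^*M=M$. If $M'\equiv0$ on $W'$, then $\mu_*M'$ is Cartier because $W$ is smooth, and $\mu_*M'\equiv0$ by Lemma~\ref{lem:push}. So $h$ and $h\mu$ give the same $I$.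

(2) The composite $\theta h$ is a resolution, for the $\bar K$-structure on $W$ changed by an automorphism of $\bar K$. By (N4) the numerically trivial divisors on $W$ are the same, so the subgroup defined by $\theta h$ is $\theta_*I$. It equals $I$ by (1).

(3) By (1) we may take $h=\pi_{\bar K}\circ q$ for a resolution $q\colon W\to\widetilde{X}_{\bar K}$. Then $B_{\bar K}\sim h_*M$ with $M\equiv0$. Let $\widetilde{B}$ be the strict transform of $B$ on $\widetilde{X}_L$; it is $\mathbb{Q}$-Cartier. Since $\pi_{\bar K}$ is small, $\widetilde{B}_{\bar K}\sim q_*M$, so $q_*M$ is $\mathbb{Q}$-Cartier. Lemma~\ref{lem:push} gives $q_*M\equiv0$, and (N2) gives $\widetilde{B}\equiv0$.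

(4) By Lemma~\ref{lem:abelian} the group $A(\bar K)$ is divisible, so every homomorphism from it to a finite group is trivial. Hence it acts trivially on $\Lambda/m\Lambda$ for all $m\ge1$, and $\bigcap_mm\Lambda=0$ because $\Lambda$ is finitely generated. So it acts trivially on $\Lambda$. For $a\in A(L)$ and $B\in\mathrm{Cl}(X_L)$, part (3) applied to $a_*B-B$ shows that $a$ fixes the image of $B$ in $N$. These images span $N$.
\end{proof}

\begin{lemma}\label{lem:finiteindex}
$M=A(L)$ is a $G$-stable normal subgroup of finite index in $P_0$.
\end{lemma}

\begin{proof}
By Lemmas~\ref{lem:regular} and~\ref{lem:Lambda}(4) we have $M\subset P_0\subset\mathrm{Aut}_{X_K}(L)$. On $\mathrm{Aut}_{X_K}(L)$ conjugation by $\sigma_X$ is the Galois action on $L$-points. Since $A$ is a normal subgroup scheme defined over $K$, the subgroup $M$ is normal and $G$-stable.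

Let $p\in P_0$, viewed over $\bar K$; then $p^*H\equiv H$ by Lemma~\ref{lem:regular} and (N2). The ample divisor $\mathrm{pr}_1^*H+\mathrm{pr}_2^*H$ restricts to $H+p^*H$ on the graph of $p$, which is isomorphic to $X_{\bar K}$. Numerically equivalent line bundles on a projective variety have the same Euler characteristic (Kleiman), so the Hilbert polynomial of the graph is
\[
\chi\bigl(X_{\bar K},m(H+p^*H)\bigr)=\chi(X_{\bar K},2mH),
\]
independently of $p$. The part of the Hilbert scheme with this polynomial is of finite type, so its open subset of graphs of automorphisms has finitely many connected components. Hence $P_0$ lies in finitely many cosets of $A(\bar K)$. If $p,p'\in P_0$ lie in the same coset, then $p^{-1}p'$ is an $L$-point of $\mathrm{Aut}_{X_K}$ in the open subscheme $A$, so $p^{-1}p'\in M$.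
\end{proof}

\subsection{Finiteness of $H^1(G,P_0)$}

For an arbitrary abelian group the cohomology can be infinite: if $\mathbb{Z}/2$ acts by $-1$ on an abelian group $\Pi$, then $H^1=\Pi/2\Pi$, which is infinite for a free group of infinite rank. What controls $M$ is the \emph{Lang--N\'eron theorem} \cite{Conrad}. For the finitely generated extension $L/\mathbb{C}$ and the abelian variety $A_L$ it provides a subgroup $B\subset A(L)$, the image of the group of $\mathbb{C}$-points of a complex abelian variety under a homomorphism, such that $A(L)/B$ is finitely generated. Since $P_0$ need not be abelian, we will meet actions of $G$ on $M$ other than the Galois action, so the next lemma allows any action.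

\begin{lemma}\label{lem:H1M}
For every action of $G$ on the abstract group $M=A(L)$ by group automorphisms, $H^1(G,M)$ is finite.
\end{lemma}

\begin{proof}
The subgroup $B$ is divisible. A finitely generated abelian group has no nonzero divisible subgroup, so every divisible subgroup of $M$ maps to zero in $M/B$. Thus $B$ is the largest divisible subgroup of $M$, and it is stable under all automorphisms of $M$. Let $n=|G|$. The sequence $0\to B[n]\to B\xrightarrow{\,n\,}B\to0$ is exact and $n$ kills $H^1(G,B)$, so $H^1(G,B[n])\to H^1(G,B)$ is surjective. The group $B[n]\subset A(L)[n]$ is finite, hence so is $H^1(G,B)$. The group $H^1(G,M/B)$ is a subquotient of the finitely generated group of maps $G\to M/B$ and is killed by $n$, so it is finite. The exact sequence $H^1(G,B)\to H^1(G,M)\to H^1(G,M/B)$ concludes the proof.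
\end{proof}

\begin{lemma}\label{lem:H1P0}
$H^1(G,P_0)$ is finite.
\end{lemma}

\begin{proof}
The set $H^1(G,P_0/M)$ is finite by Lemma~\ref{lem:finiteindex}, so it suffices to show that the map $H^1(G,P_0)\to H^1(G,P_0/M)$ has finite fibers. Fix a cocycle $c$ in $P_0$ and define $\sigma*m=c_\sigma\,\sigma(m)\,c_\sigma^{-1}$ for $m\in M$. This is an action of $G$ on $M$ by automorphisms, because
\[
\sigma*(\tau*m)=c_\sigma\,\sigma(c_\tau)\,\sigma\tau(m)\,\sigma(c_\tau)^{-1}c_\sigma^{-1}=c_{\sigma\tau}\,\sigma\tau(m)\,c_{\sigma\tau}^{-1}.
\]
Let $c'$ be a cocycle with the same class as $c$ in $H^1(G,P_0/M)$, say $c'_\sigma\equiv a^{-1}c_\sigma\,\sigma(a)$ modulo $M$ with $a\in P_0$. The cohomologous cocycle $a\,c'_\sigma\,\sigma(a)^{-1}$ has the form $m_\sigma c_\sigma$ with $m_\sigma\in M$. Since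
\[
m_\sigma c_\sigma\,\sigma(m_\tau c_\tau)=m_\sigma\,(\sigma*m_\tau)\,c_{\sigma\tau},
\]
the cocycle condition for $m_\sigma c_\sigma$ says that $m_{\sigma\tau}=m_\sigma(\sigma*m_\tau)$, so $m$ is a cocycle for the action $*$. If $m'_\sigma=b^{-1}m_\sigma(\sigma*b)$ with $b\in M$, then $m'_\sigma c_\sigma=b^{-1}(m_\sigma c_\sigma)\,\sigma(b)$ is cohomologous to $m_\sigma c_\sigma$. Hence the fiber through the class of $c$ is the image of $H^1(G,(M,*))$, which is finite by Lemma~\ref{lem:H1M}.
\end{proof}

Lemmas~\ref{lem:cocycle} and~\ref{lem:H1P0}, with the inclusion $\Gamma_K\subset C$ noted after Proposition~\ref{prop:actions}, prove Theorem~\ref{thm:criterion}(i).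

\section{The criterion and the positive cases}\label{sec:end}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}(ii)--(v)]
(ii) If $[\Gamma_L:C]<\infty$, then $[\Gamma_L:\Gamma_K]<\infty$ by (i), and Corollary~\ref{cor:gamma} gives $[\Gamma_T(U):\Gamma_S(U)]<\infty$ for all $U\subset U_0$. Conversely, if $[\Gamma_T(U):\Gamma_S(U)]<\infty$ for some $U$, the surjection of Corollary~\ref{cor:gamma} gives $[\Gamma_L:\Gamma_K]\le[\Gamma_T(U):\Gamma_S(U)]<\infty$, and $\Gamma_K\subset C$.

(iii) If $\rho$ is trivial, then $C=\Gamma_L$, and (ii) applies.

(iv) The space $N$ changes with the cover, but $\Lambda$ depends only on $X_{\bar K}$, so one finite extension serves for all covers. By Lemma~\ref{lem:Lambda}(2) the group $\mathrm{Gal}(\bar K/K)$ acts on $\Lambda$. Choose finitely many prime divisors on $X_{\bar K}$ whose classes generate $\Lambda$. Each is defined over a finite extension of $K$, so the kernel of the action is an open normal subgroup, equal to $\mathrm{Gal}(\bar K/K')$ for a finite Galois extension $K'/K$. Let $S'$ be a nonempty open subset of the normalization of $S$ in $K'$ that is \'etale over $S$; it exists in characteristic zero. Then $S'\to S$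 is dominant \'etale Galois, and $X_{S'}\to S'$ is a terminal Calabi--Yau fiber space by Lemma~\ref{lem:basechange}(2), with the same geometric generic fiber $X_{\bar K}$ and the same $\Lambda$.

Let $T'\to S'$ be dominant \'etale Galois, embed $L'=K(T')$ into $\bar K$ over $K'$, and let $N'$ be the space $N$ for $(X_{S'}\to S',\,T'\to S')$. Let $\sigma\in\mathrm{Gal}(L'/K')$ with extension $\bar\sigma\in\mathrm{Gal}(\bar K/K')$, and let $B\in\mathrm{Cl}(X_{L'})$. The base change of $(\sigma_X)_*B-B$ to $\bar K$ is $(\bar\sigma_X)_*B_{\bar K}-B_{\bar K}$, which is zero in $\Lambda$. By Lemma~\ref{lem:Lambda}(3), whose proof uses no assumption on $d$, the class $(\sigma_X)_*B-B$ is zero in $N'$. So $\mathrm{Gal}(L'/K')$ acts trivially on $N'$, and (iii) applies.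

(v) If $d=0$, then $N=0$. If $d=1$, then $X_L$ is a normal, hence smooth, projective curve over $L$ and $\widetilde{X}_L=X_L$. The degree gives $N\cong\mathbb{R}$, and the elements of $P$ are automorphisms over $L$, which preserve degrees. In both cases $\Gamma_L$ is trivial, and Corollary~\ref{cor:gamma} shows that $\Gamma_T(U)$ is trivial for $U\subset U_0$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Conrad}
B.~Conrad, \emph{Chow's $K/k$-image and $K/k$-trace, and the Lang--N\'eron theorem}, Enseign. Math. \textbf{52} (2006).

\bibitem{KM}
Koll\'ar and Mori, \emph{Birational Geometry of Algebraic Varieties}.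

\bibitem{LZ}
Zhan Li and Hang Zhao, \emph{On the relative Morrison-Kawamata cone conjecture}, arXiv:2206.13701 (2022).

\bibitem{Milne}
Milne, \emph{Abelian Varieties}.

\end{thebibliography}
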